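# Multi-virtual knots whose crossing counts cannot all be minimal at once

## 1. Plane curves with one crossing of type $\alpha_1$ and one of type $\alpha_2$

Fix an integer $k\ge 2$ and a set $\mathcal T=\{\alpha_1,\dots,\alpha_k\}$ of labels, called virtual crossing types. A *multi-virtual knot diagram* is an oriented closed curve immersed in the plane with finitely many transverse double points. Each double point is either a *classical crossing*, which carries over/under information, or a *virtual crossing*, which carries a label from $\mathcal T$. Not every label has to occur.

A multi-virtual knot is a class of such diagrams under certain moves, which are listed in Section 2. Within one class we can try to make the number of classical crossings small, or the number of crossings of type $\alpha_1$, and so on, each time choosing the diagram that suits this one purpose. The question, from Zhiyun Cheng, "Multivariate writhe polynomial of multi-virtual knots", arXiv:2606.22501 (2026), is whether these separate minima always add up to the minimal total number of crossings. In other words: can all the counts be minimized in one and the same diagram?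

Suppose the separate minima for some knot are $1$ for type $\alpha_1$, $1$ for type $\alpha_2$, and $0$ for all other types. A positive answer would force a diagram with exactly one $\alpha_1$-crossing, exactly one $\alpha_2$-crossing, and no other virtual crossing. So we start with such diagrams and ask what the plane imposes on them.

**Textbook fact.** Let $\gamma,\delta$ be closed, piecewise smooth oriented curves in the plane which meet in finitely many points, transversally, away from corners and away from the self-intersections of each curve. Give an intersection point the sign $+1$ if (tangent of $\gamma$, tangent of $\delta$) is a positive basis, and $-1$ otherwise. The sum of the signs is the *algebraic intersection number* $\gamma\cdot\delta$, and it is $0$. Indeed, let $w(z)$ be the winding number of $\delta$ around $z\notin\delta$. It drops by $1$ when $z$ crosses $\delta$ from its left to its right. At a point of sign $+1$ the curve $\gamma$ crosses $\delta$ from left to right; at a point of sign $-1$ it crosses from right to left. So along one full turn of $\gamma$ the value $w$ changes by $-\gamma\cdot\delta$, and it returns to its initial value.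

**Definition 1 (the pairing).** Let $D$ be a diagram, the image of an oriented circle $S^1$. Each crossing $x$, classical or virtual, has two preimages on $S^1$. Name them $p_x,q_x$ so that (tangent at $p_x$, tangent at $q_x$) is a positive basis of the plane. Over/under information plays no role in this naming. For crossings $x\ne y$ put

* $\langle x,y\rangle=+1$ if the cyclic order on $S^1$ is $(p_x,p_y,q_x,q_y)$;
* $\langle x,y\rangle=-1$ if the cyclic order is $(p_x,q_y,q_x,p_y)$;
* $\langle x,y\rangle=0$ if the pairs $\{p_x,q_x\}$ and $\{p_y,q_y\}$ are not interleaved.

Let $R_x$ be the closed curve traced by the arc of $S^1$ from $p_x$ to $q_x$, and $L_x$ the closed curve traced by the arc from $q_x$ to $p_x$.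

**Lemma 2.**
(a) $\langle x,y\rangle=-\langle y,x\rangle$, and exchanging the names $p_x,q_x$ changes the sign of $\langle x,y\rangle$.
(b) If $\langle x,y\rangle\ne 0$, then $y$ is an intersection point of $R_x$ and $L_x$, and $\langle x,y\rangle$ is its local sign in $R_x\cdot L_x$. All intersections of $R_x$ and $L_x$ other than $x$ arise in this way.
(c) For every crossing $x$,
$$\sum_{y\ne x}\langle x,y\rangle=0. \tag{1}$$

*Proof.* (a) Read the cyclic order $(p_x,p_y,q_x,q_y)$ starting from $p_y$: it is $(p_y,q_x,q_y,p_x)$, which is the pattern for $\langle y,x\rangle=-1$. Read $(p_x,q_y,q_x,p_y)$ starting from $p_y$: it is $(p_y,p_x,q_y,q_x)$, the pattern for $\langle y,x\rangle=+1$. Non-interleaving is symmetric. Now exchange $p_x$ and $q_x$ in the first pattern: $(q_x,p_y,p_x,q_y)$ read from $p_x$ is $(p_x,q_y,q_x,p_y)$, so $+1$ becomes $-1$, and conversely.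

(b) A crossing $y\ne x$ is an intersection of $R_x$ with $L_x$ exactly when one preimage of $y$ lies in each of the two arcs, that is, when the pairs are interleaved. If $p_y$ lies in the arc of $R_x$, then (tangent of $R_x$, tangent of $L_x$) at $y$ is (tangent at $p_y$, tangent at $q_y$), so the local sign is $+1$; and the order is $(p_x,p_y,q_x,q_y)$, so $\langle x,y\rangle=+1$. If $q_y$ lies in the arc of $R_x$, the local sign is $-1$ and the order is $(p_x,q_y,q_x,p_y)$, so $\langle x,y\rangle=-1$.

(c) Near $x$ draw the branch through $p_x$ eastward and the branch through $q_x$ northward. Counterclockwise, the four half-branches are $p^{\rm out}$ (east), $q^{\rm out}$ (north), $p^{\rm in}$ (west), $q^{\rm in}$ (south). The curve $R_x$ leaves along $p^{\rm out}$ and returns along $q^{\rm in}$, two adjacent half-branches. The curve $L_x$ leaves along $q^{\rm out}$ and returns along $p^{\rm in}$, the other adjacent pair. Rounding the two corners makes the curves disjoint near $x$ and changes nothing elsewhere. By (b), the sum in (1) is then $R_x\cdot L_x$, the algebraic intersection number of two closed plane curves, which is $0$. $\square$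

Identity (1) is a real restriction. A circle with four marked points in the order $(p_x,p_y,q_x,q_y)$ does not come from a plane curve with just the two crossings $x,y$, because (1) would read $1=0$.

**Proposition 3 (one crossing of each of two types).** Let $D$ be a diagram whose only virtual crossings are one crossing $v$ of type $\alpha_1$ and one crossing $w$ of type $\alpha_2$. Then
$$\sum_{c\ \text{classical}}\langle c,v\rangle=\langle v,w\rangle\in\{-1,0,1\}.$$

*Proof.* Identity (1) at $x=v$ reads $\sum_c\langle v,c\rangle+\langle v,w\rangle=0$, and $\langle v,c\rangle=-\langle c,v\rangle$ by Lemma 2(a). $\square$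

**Example 4.** Let two strands run upward and cross three times, with position $1$ on the left and position $2$ on the right. Join the top ends to the bottom ends by two nested arcs running around on the left, with position $1$ innermost. Let the crossings, from bottom to top, be a classical crossing $c$ of sign $+1$, a crossing $v$ of type $\alpha_1$, and a crossing $w$ of type $\alpha_2$. At each crossing the branch going from left to right has direction $(1,1)$ and the other has direction $(-1,1)$. Since $\det\big((1,1),(-1,1)\big)=2>0$, the preimage $p$ is on the branch that goes from left to right. Starting at the bottom in position $1$, the curve passes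
$$p_c,\ q_v,\ p_w,\ q_c,\ p_v,\ q_w .$$
Hence $\langle c,v\rangle=-1$ (order $p_c,q_v,q_c,p_v$), $\langle c,w\rangle=+1$ (order $p_c,p_w,q_c,q_w$) and $\langle v,w\rangle=-1$ (order $p_v,q_w,q_v,p_w$). The sum at $c$ is $-1+1=0$, and $\langle v,c\rangle+\langle v,w\rangle=1-1=0$, as (1) demands.

So in a diagram with one crossing of each of the two types, the classical crossings link with $v$ a total of at most one time, counted with sign. What changes in general? Three things have to be settled.

1. If there are several crossings of each type, what replaces the bound $1$?
2. Does $\sum_c\langle c,v\rangle$, summed over all $v$ of type $\alpha_1$, depend only on the knot?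
3. Is there a knot for which this number is $2$ or more in absolute value, and which nevertheless has one diagram with a single $\alpha_1$-crossing and another diagram with a single $\alpha_2$-crossing?

If all goes well, such a knot cannot have both economies in one diagram.

## 2. Detour moves, crossing numbers, and the theorem

**Definition 5 (equivalence).** An *$(m,n)$-tangle* is a portion of the diagram contained in a disk $B$ whose strands meet $\partial B$ in $m$ points on one boundary arc $\beta_1$ and in $n$ points on the complementary boundary arc $\beta_2$. Inside $B$ there may be crossings of any kind. Two diagrams are *equivalent* if they are related by finitely many of the following moves: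

* (i) planar isotopy;
* (ii) the classical Reidemeister moves $\Omega_1,\Omega_2,\Omega_3$, which involve only classical crossings;
* (iii) *multi-virtual detour moves*: suppose a strand runs outside $B$ alongside $\beta_1$ and crosses each of the $m$ strands leaving $B$ through $\beta_1$ exactly once, all these $m$ crossings being virtual of one and the same type $\alpha_i$. The move slides this strand through the tangle, so that it runs outside $B$ alongside $\beta_2$ and crosses each of the $n$ strands leaving $B$ through $\beta_2$ exactly once, all these $n$ crossings being virtual of the same type $\alpha_i$. In addition, a small loop of a strand whose only crossing is a virtual self-crossing of a single type $\alpha_i$ may be added or deleted freely.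

A *multi-virtual knot* is an equivalence class of diagrams.

Two small instances of the detour will be used repeatedly.

* *A $(0,2)$-tangle.* Let $B$ contain a single arc whose two ends both leave through $\beta_2$. A strand alongside $\beta_2$ crosses this arc twice, in two crossings of the same type. It may be moved alongside $\beta_1$, where it crosses nothing. So a two-sided region with both corners of the same virtual type can be removed.
* *A $(2,2)$-tangle.* Let $B$ contain one crossing of any kind, two strands leaving through each boundary arc. A strand with two virtual crossings of one type on one side of this crossing slides to the other side.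

The hypothesis that all crossings on the moving strand have one type matters: a strand whose crossings with the tangle carry two different labels is not allowed to move.

For a multi-virtual knot $K$ let $c_r(K)$ be the minimal number of classical crossings, $c_{\alpha_i}(K)$ the minimal number of virtual crossings of type $\alpha_i$, and $c_t(K)$ the minimal total number of crossings, each minimum taken over all diagrams of $K$. A diagram realizing $c_t(K)$ has at least $c_r(K)$ classical crossings and at least $c_{\alpha_i}(K)$ crossings of type $\alpha_i$, so
$$c_t(K)\ \ge\ c_r(K)+\sum_{i=1}^k c_{\alpha_i}(K), \tag{2}$$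
with equality exactly when a single diagram attains all the minima. The question is whether (2) is always an equality. It is not.

**Theorem 6.** Fix $k\ge 2$. For every $r\ge 2$ there is a multi-virtual knot $K_r$ with
$$c_r(K_r)=r,\qquad c_{\alpha_1}(K_r)=c_{\alpha_2}(K_r)=1,\qquad c_{\alpha_j}(K_r)=0\ (j\ge 3),$$
$$r+\lceil 2\sqrt r\,\rceil\ \le\ c_t(K_r)\ \le\ 3r .$$
Hence
$$c_t(K_r)-\Big(c_r(K_r)+\sum_i c_{\alpha_i}(K_r)\Big)\ \ge\ \lceil 2\sqrt r\,\rceil-2 ,$$
which is at least $1$ for all $r\ge 2$ and tends to infinity with $r$. For $r=2$ the values are exact: $c_r=2$, $c_{\alpha_1}=c_{\alpha_2}=1$, $c_t=5>4$.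

In particular the equality $c_t=c_r+\sum_i c_{\alpha_i}$ fails for every $k\ge2$, and the difference is unbounded. The lower bound will come from an inequality for all multi-virtual knots, stated as (5) in Section 4, which involves integer invariants $J_i(K)$ that we now construct.

## 3. The linking sums $J_i$ and their invariance

Recall that a classical crossing $c$ has sign $\varepsilon_c=+1$ if (tangent of the over-branch, tangent of the under-branch) is a positive basis, and $\varepsilon_c=-1$ otherwise.

**Definition 7.** Let $V_i$ be the set of virtual crossings of type $\alpha_i$ in $D$. For a classical crossing $c$ put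
$$I_i(c)=\sum_{v\in V_i}\langle c,v\rangle,$$
and then
$$J_i(D)=\sum_{c\ \text{classical}} I_i(c),\qquad W_m(D)=\sum_{c:\ \varepsilon_cI_1(c)=m}\varepsilon_c\quad(m\ne 0).$$

The sum $J_1$ is the quantity of Proposition 3, for any number of virtual crossings. The numbers $W_m$ are there to count classical crossings from below: a diagram of $K$ has at least $|W_m(K)|$ of them, once invariance is known. In Example 4 we have $I_1(c)=-1$, so $J_1=-1$ and $W_{-1}=1$.

**Lemma 8.** $J_i$ $(1\le i\le k)$ and $W_m$ $(m\ne 0)$ are invariants of multi-virtual knots.

*Proof.* Planar isotopy changes neither the cyclic orders nor the names. We take the other moves in turn.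

**Step 1: $\Omega_1$.** We check that the new crossing contributes nothing. Its two preimages are adjacent on $S^1$, so they are interleaved with no other pair, and $I_i(c)=0$. It does not enter $J_i$, nor $W_m$, since $m\ne0$. The pairing between other crossings is unchanged.

**Step 2: $\Omega_2$.** We check that the two crossings cancel. Let $c,c'$ be the two classical crossings between the arcs $E$ and $F$. Their preimages are adjacent on $E$ and adjacent on $F$, so the positions of $c$ and $c'$ relative to the preimages of any virtual crossing are the same. The arc $F$ crosses $E$ once from right to left and once from left to right. So if $p_c\in E$ and $q_c\in F$, then $p_{c'}\in F$ and $q_{c'}\in E$, and likewise with $E,F$ interchanged. Thus $c'$ looks like $c$ with the names exchanged, and Lemma 2(a) gives $\langle c',v\rangle=-\langle c,v\rangle$ for every virtual $v$. Hence $I_i(c')=-I_i(c)$, and the contributions to $J_i$ cancel. The same arc is on top at both crossings, so $\varepsilon_{c'}=-\varepsilon_c$ and $\varepsilon_{c'}I_1(c')=\varepsilon_cI_1(c)$. So $c$ and $c'$ contribute to the same $W_m$ (or to none), with opposite signs, and cancel there too.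

**Step 3: $\Omega_3$.** We check that no pairing between a classical and a virtual crossing changes. Each two of the three strands in the disk cross once before and once after; identify these two crossings. The ends of the strands on the boundary of the disk are fixed, so for each pair of strands the sense of crossing (from right to left or from left to right) is the same before and after, and so are the names $p,q$. The over-strand is the same, so signs are preserved. The move only exchanges neighboring preimages of classical crossings. A virtual crossing $v$ has no preimage in the disk, so the cyclic order of $p_c,q_c,p_v,q_v$ does not change, for any classical $c$.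

**Step 4: a virtual loop.** The crossing $v$ of the loop has adjacent preimages, so $\langle c,v\rangle=0$ for all classical $c$. Nothing else changes.

**Step 5: a detour of type $\alpha_j$ with $j\ne i$.** We check that every $I_i(c)$ is unchanged. The crossings that disappear and appear all have type $\alpha_j$. So the classical crossings, the set $V_i$, the cyclic order of their preimages, and their names stay as they were.

**Step 6: a detour of type $\alpha_i$.** We check again that every $I_i(c)$ is unchanged; here planarity enters. Let $S$ (alongside $\beta_1$) and $S'$ (alongside $\beta_2$) be the old and new positions of the moving strand, with the same endpoints and the orientation of the diagram. Let $c$ be a classical crossing. Crossings of $V_i$ not on the moving strand keep their value $\langle c,v\rangle$, by the reasoning of Step 5. So we compare the contributions of the crossings on $S$ with those on $S'$.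

All crossings on the moving strand are virtual, so $c$ is not on it. Hence the strand lies entirely in $R_c$ or entirely in $L_c$. Suppose it lies in $R_c$. Then $L_c$ is the same curve before and after the move. A crossing $v$ on $S$ contributes to $I_i(c)$ only if its other branch belongs to $L_c$, and then, by Lemma 2(b), it contributes its local sign as an intersection of $R_c$ with $L_c$, that is, of $S$ with $L_c$. So the crossings on $S$ contribute the signed count $S\cdot L_c$, and those on $S'$ contribute $S'\cdot L_c$. Follow $S$ and return along $S'$ backward: this is a closed curve in the plane. It meets the closed curve $L_c$ only in the crossings just counted, so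
$$S\cdot L_c-S'\cdot L_c=0$$
by the textbook fact. If the strand lies in $L_c$, then $R_c$ is the same curve before and after, the contributions are $R_c\cdot S$ and $R_c\cdot S'$, and they agree for the same reason.

In Steps 5 and 6 the classical crossings, their signs and all values $I_i(c)$ are unchanged. Hence so are all $J_i$ and all $W_m$. $\square$

**What separate lower bounds can give.** We can now bound crossing counts kind by kind. Take the knot $K_1$ of Example 4. Since $W_{-1}(K_1)=1$, every diagram of it has a classical crossing. Since $J_1(K_1)=-1\ne0$, every diagram has a crossing of type $\alpha_1$, because $J_1$ is an empty sum otherwise. In the same way $J_2(K_1)=\langle c,w\rangle=1$ forces a crossing of type $\alpha_2$. The diagram of Example 4 attains all three minima, so $c_t(K_1)=3=1+1+1$, and (2) is an equality here.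

The natural plan is to look for a knot for which such lower bounds add up to more than the right side of (2). This plan cannot work. If an argument shows that every diagram of $K$ has at least $m_0$ classical crossings and at least $m_i$ crossings of type $\alpha_i$, then $m_0\le c_r(K)$ and $m_i\le c_{\alpha_i}(K)$ by definition, so the total obtained is at most $c_r(K)+\sum_ic_{\alpha_i}(K)$. To find a gap in (2) we need a constraint that ties the number of $\alpha_1$-crossings to the number of other virtual crossings *in the same diagram*. Proposition 3 is such a constraint, for the smallest numbers.

## 4. The product bound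

**Proposition 9.** Let $D$ be a diagram of $K$ with $n_j$ virtual crossings of type $\alpha_j$. Then
$$J_i(K)=\sum_{j\ne i}\ \sum_{v\in V_i,\ w\in V_j}\langle v,w\rangle,\qquad\text{hence}\qquad |J_i(K)|\le n_i\sum_{j\ne i}n_j . \tag{3}$$
Moreover
$$\sum_{i=1}^kJ_i(K)=0. \tag{4}$$

*Proof.* Add identity (1) over all $x=v\in V_i$ and sort the terms $\langle v,y\rangle$ by the kind of $y$.

* Terms with $y\in V_i$: each unordered pair $\{v,v'\}$ appears as $\langle v,v'\rangle+\langle v',v\rangle=0$.
* Terms with $y=c$ classical: $\sum_{v\in V_i}\sum_c\langle v,c\rangle=-\sum_c\sum_{v\in V_i}\langle c,v\rangle=-J_i$.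
* Terms with $y\in V_j$, $j\ne i$: these form the double sum in (3).

The total is $0$, which is the identity in (3). The bound follows because $|\langle v,w\rangle|\le1$ and the double sum has $n_i\sum_{j\ne i}n_j$ terms.

For (4), add (1) over all classical crossings $x=c$. The terms between two classical crossings cancel by antisymmetry, and what remains is $\sum_c\sum_i I_i(c)=\sum_iJ_i$. $\square$

The product in (3) turns into a bound on a sum, and gives the following.

**Corollary 10.** For every multi-virtual knot $K$,
$$c_t(K)\ \ge\ c_r(K)+\Big\lceil 2\sqrt{\max_i|J_i(K)|}\,\Big\rceil . \tag{5}$$

*Proof.* Let $D$ be any diagram of $K$, choose $i$ with $|J_i(K)|$ maximal, and put $a=n_i$, $b=\sum_{j\ne i}n_j$. By (3), $ab\ge|J_i(K)|$. Since $(a+b)^2-4ab=(a-b)^2\ge0$, we get $(a+b)^2\ge4|J_i(K)|$, and as $a+b$ is an integer, $a+b\ge\lceil2\sqrt{|J_i(K)|}\,\rceil$. The diagram also has at least $c_r(K)$ classical crossings. $\square$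

This settles the first two questions of Section 1. The third remains. With a single $\alpha_1$-crossing $v$ and $|J_1|\ge2$, the bound (3) forces at least two other virtual crossings; with a single $\alpha_2$-crossing and $|J_2|\ge2$, likewise. So we need one knot with two rather different diagrams: one with a single $\alpha_1$-crossing and several $\alpha_2$-crossings, and one with these roles exchanged.

## 5. Braid-like words and their relations

We generalize Example 4. Take $r+1$ strands running upward in positions $1,\dots,r+1$ from left to right, and describe a diagram by a word read from bottom to top. For $1\le i\le r$ the letters are: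

* $\sigma_i$, a classical crossing of sign $+1$ between positions $i,i+1$;
* $a_i$, a virtual crossing of type $\alpha_1$ between positions $i,i+1$;
* $b_i$, a virtual crossing of type $\alpha_2$ between positions $i,i+1$.

The *closure* of a word joins the top ends to the bottom ends by nested arcs running around on the left, with position $1$ innermost. Moving the last letter of a word around the closing arcs to the front is a planar isotopy of the closure, so cyclic permutation of the word is allowed. Example 4 is the closure of $\sigma_1a_1b_1$ for $r=1$.

In the following, $x,y$ each stand for $a$ or $b$. These replacements inside a word are equivalences of diagrams: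
$$x_i^2=1, \tag{6}$$
$$x_ix_{i+1}y_i=y_{i+1}x_ix_{i+1}, \tag{7}$$
$$\text{letters whose indices differ by at least }2\text{ commute.} \tag{8}$$

For (6): two strands cross twice in succession with the same type; put a disk around the middle part of one strand, a $(0,2)$-tangle, and detour the other strand to the free side. For (7): on the left, a strand goes from position $i$ to $i+2$ by two crossings of type $x$, passing two strands that afterwards cross each other in $y_i$. On the right, these two strands first cross each other in $y_{i+1}$ and are then passed. The two pictures differ by the detour of the $x$-strand through a disk around the crossing $y$, a $(2,2)$-tangle. For (8): the two letters involve disjoint strands and may exchange heights by planar isotopy.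

Let $G$ be the group generated by all $a_i,b_i$ with relations (6)–(8). Each generator is its own inverse, so the inverse of a word is the word reversed. If two words in the letters $a_i,b_i$ are equal in $G$, then they are related by finitely many replacements (6)–(8), and replacing one by the other inside a longer word, which may contain letters $\sigma_i$, does not change the multi-virtual knot of the closure.

Multiply (7) on the right by $x_{i+1}x_i$, the inverse of $x_ix_{i+1}$: we get $y_{i+1}=x_ix_{i+1}y_ix_{i+1}x_i$. Multiplying by $x_i$ on both sides gives
$$x_i\,y_{i+1}\,x_i=x_{i+1}\,y_i\,x_{i+1}\qquad(x,y\in\{a,b\}). \tag{9}$$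

Put $\lambda_i=a_ib_i$. This word induces the trivial permutation of the positions. Two consequences of (9) are needed.

**Lemma 11.** In $G$, for $1\le i<r$,
$$a_i\,\lambda_{i+1}\,a_i=a_{i+1}\,\lambda_i\,a_{i+1}, \tag{10}$$
$$\lambda_i\lambda_{i+1}=\lambda_{i+1}\lambda_i. \tag{11}$$

*Proof.* For (10), insert $a_ia_i=1$ in the middle and use (9) on each factor:
$$a_ia_{i+1}b_{i+1}a_i=(a_ia_{i+1}a_i)(a_ib_{i+1}a_i)=(a_{i+1}a_ia_{i+1})(a_{i+1}b_ia_{i+1})=a_{i+1}a_ib_ia_{i+1}.$$

For (11), rewrite each side with (9) so that it becomes a product of two blocks:
$$\lambda_{i+1}\lambda_i=a_{i+1}b_{i+1}a_ib_i=a_{i+1}a_i(a_ib_{i+1}a_i)b_i=a_{i+1}a_i(a_{i+1}b_ia_{i+1})b_i=(a_{i+1}a_ia_{i+1})(b_ia_{i+1}b_i),$$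
$$\lambda_i\lambda_{i+1}=a_ib_ia_{i+1}b_{i+1}=a_ia_{i+1}(a_{i+1}b_ia_{i+1})b_{i+1}=a_ia_{i+1}(a_ib_{i+1}a_i)b_{i+1}=(a_ia_{i+1}a_i)(b_{i+1}a_ib_{i+1}).$$
By (9) with $x=y=a$ the first blocks agree, and by (9) with $x=b$, $y=a$ the second blocks agree. $\square$

## 6. Exchanging the two virtual types: the words $A_s$ and $B_s$

For $1\le s\le r$ let
$$A_s=b_sb_{s+1}\cdots b_{r-1}\,\lambda_r\,b_{r-1}\cdots b_{s+1}b_s,\qquad B_s=a_sa_{s+1}\cdots a_{r-1}\,\lambda_r\,a_{r-1}\cdots a_{s+1}a_s .$$
So $A_r=B_r=\lambda_r=a_rb_r$, and $A_s=b_sA_{s+1}b_s$, $B_s=a_sB_{s+1}a_s$ for $s<r$. The word $A_1$ contains exactly one letter of type $\alpha_1$, and $B_1$ contains exactly one letter of type $\alpha_2$. We want $A_1=B_1$ in $G$.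

For $r=2$ this is immediate. The claim is $b_1\lambda_2b_1=a_1\lambda_2a_1$. Multiply by $a_1$ on the left and by $b_1$ on the right: it becomes $a_1b_1\lambda_2=\lambda_2a_1b_1$, that is, $\lambda_1\lambda_2=\lambda_2\lambda_1$, which is (11).

For larger $r$ we would like to argue in the same way from the inside out. If $A_{s+1}=B_{s+1}$ is known, then $A_s=B_s$ means $b_sB_{s+1}b_s=a_sB_{s+1}a_s$, which says, by the same multiplication, that $\lambda_s$ commutes with $B_{s+1}$. If $s+1<r$, the word $B_{s+1}=a_{s+1}\cdots a_{s+1}$ begins and ends with the single letter $a_{s+1}$, and we cannot pull $\lambda_s$ through it letter by letter, because $\lambda_s$ and $a_{s+1}$ do not commute in $G$. Here is a check for $s=1$. Let words act, from left to right, on integer vectors, one entry for each position: $a_i$ sends the entries $(u,u')$ in positions $i,i+1$ to $(u',u)$, and $b_i$ sends them to $(u'-1,u+1)$. In words: at a crossing of type $\alpha_2$ the label that moves right gains $1$ and the label that moves left loses $1$.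

* Relation (6) holds: $b_ib_i$ gives $(u,u')\mapsto(u'-1,u+1)\mapsto(u,u')$, and for $a_ia_i$ it is clear.
* Relation (7) holds: on both sides the same labels end in the same positions, and the same pairs cross with the same types and in the same directions, so each label gains the same total.
* Relation (8) is clear.

So $G$ acts. On $(u,u',u'')$ in positions $1,2,3$, the word $\lambda_1$ gives $(u-1,u'+1,u'')$, so $\lambda_1a_2$ gives $(u-1,u'',u'+1)$. But $a_2\lambda_1$ gives first $(u,u'',u')$ and then $(u-1,u''+1,u')$. These differ.

The way out is to rewrite $B_{s+1}$ so that its letters of index $s+1$ occur only in the combination $\lambda_{s+1}$, with all other letters of index at least $s+2$. Relation (10) does exactly this.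

**Lemma 12.** $A_s=B_s$ in $G$ for all $1\le s\le r$.

*Proof.* **Step 1: turn $B_t$ inside out.** We show that
$$B_t=g_t\,\lambda_t\,g_t^{-1},\qquad g_t=a_ra_{r-1}\cdots a_{t+1}\quad(g_r=1). \tag{12}$$
For $t=r$ both sides are $\lambda_r$. Suppose (12) holds for $t+1$. The letters of $g_{t+1}$ have indices $\ge t+2$, so $a_t$ commutes with $g_{t+1}$ by (8). Using this and then (10),
$$B_t=a_tB_{t+1}a_t=a_tg_{t+1}\lambda_{t+1}g_{t+1}^{-1}a_t=g_{t+1}\,(a_t\lambda_{t+1}a_t)\,g_{t+1}^{-1}=g_{t+1}\,(a_{t+1}\lambda_ta_{t+1})\,g_{t+1}^{-1}=g_t\lambda_tg_t^{-1},$$
because $g_t=g_{t+1}a_{t+1}$.

**Step 2: $\lambda_s$ commutes with $B_{s+1}$.** Let $s<r$. By (12), $B_{s+1}=g_{s+1}\lambda_{s+1}g_{s+1}^{-1}$. The element $\lambda_s$ commutes with $g_{s+1}$ by (8), since the indices there are $\ge s+2$, and with $\lambda_{s+1}$ by (11). So it commutes with $B_{s+1}$.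

**Step 3: descending induction on $s$.** We start from $A_r=B_r$. Suppose $A_{s+1}=B_{s+1}$. Note $b_s=a_s\lambda_s$ (as $a_sa_sb_s=b_s$) and $\lambda_sb_s=a_s$ (as $a_sb_sb_s=a_s$). Then, with Step 2 in the third equality,
$$A_s=b_sB_{s+1}b_s=a_s\lambda_sB_{s+1}b_s=a_sB_{s+1}\lambda_sb_s=a_sB_{s+1}a_s=B_s.\qquad\square$$

## 7. The knots $K_r$ and their invariants

**Definition 13.** For $r\ge2$ let $K_r$ be the class of the closure of
$$\sigma_1\sigma_2\cdots\sigma_r\,A_1 .$$
By Lemma 12 it is also the class of the closure of $\sigma_1\sigma_2\cdots\sigma_r\,B_1$.

The list of passages (13) below shows that the closure has one component, so $K_r$ is a knot.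

**Step 1: upper bounds from the two diagrams.** We count letters. The word $A_1=b_1\cdots b_{r-1}\,a_rb_r\,b_{r-1}\cdots b_1$ has one letter of type $\alpha_1$ and $2(r-1)+1=2r-1$ letters of type $\alpha_2$. The word $B_1=a_1\cdots a_{r-1}\,a_rb_r\,a_{r-1}\cdots a_1$ has $2r-1$ letters of type $\alpha_1$ and one of type $\alpha_2$. Both diagrams have $r$ classical crossings and $3r$ crossings in total. Hence
$$c_r(K_r)\le r,\quad c_{\alpha_1}(K_r)\le1,\quad c_{\alpha_2}(K_r)\le1,\quad c_{\alpha_j}(K_r)=0\ (j\ge3),\quad c_t(K_r)\le3r .$$

**Step 2: the order of passages in the $A_1$-diagram.** We need this to compute the pairing. As in Example 4, at every crossing $p$ lies on the branch going from left to right. Call $c_i$ the crossing $\sigma_i$, and *strand $j$* the strand of $A_1$ that begins at position $j$. Follow the strands through $A_1$: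

* strand $1$ goes to position $r$ through $b_1,\dots,b_{r-1}$, to $r+1$ through $a_r$, back to $r$ through $b_r$, and back to position $1$ through $b_{r-1},\dots,b_1$;
* strand $j$ with $2\le j\le r$ goes to $j-1$ at the first letter $b_{j-1}$ and back to $j$ at the second;
* strand $r+1$ goes to $r$ at $a_r$ and back to $r+1$ at $b_r$.

So strand $j$ ends at position $j$. In the part $\sigma_1\cdots\sigma_r$, the strand from bottom position $1$ is carried from left to right through all of $c_1,\dots,c_r$ and ends at $r+1$. The strand from bottom position $j\ge2$ only meets $c_{j-1}$, from right to left, and ends at $j-1$. Starting at the bottom in position $1$, the knot therefore passes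
$$p_{c_1},\dots,p_{c_r},\ \text{strand }r{+}1,\ q_{c_r},\ \text{strand }r,\ q_{c_{r-1}},\ \dots,\ \text{strand }2,\ q_{c_1},\ \text{strand }1, \tag{13}$$
and then closes up. All $r+1$ strands are visited.

**Step 3: the values of $I_1$, $J_i$, $W_{-1}$.** By (13), $R_{c_i}$ (from $p_{c_i}$ to $q_{c_i}$) contains strands $i+1,\dots,r+1$, and $L_{c_i}$ contains strands $1,\dots,i$. The unique $\alpha_1$-crossing $v$, the letter $a_r$, is between strand $1$, which goes from left to right there, and strand $r+1$. So $p_v$ lies in $L_{c_i}$ and $q_v$ lies in $R_{c_i}$. The order is $(p_{c_i},q_v,q_{c_i},p_v)$, and $\langle c_i,v\rangle=-1$ for every $i$. Hence $I_1(c_i)=-1$, and since $\varepsilon_{c_i}=+1$,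
$$J_1(K_r)=-r,\qquad W_{-1}(K_r)=r .$$
Types $\alpha_j$ with $j\ge3$ do not occur, so $J_j(K_r)=0$ for $j\ge3$, and (4) gives $J_2(K_r)=r$.

**Step 4: exact values of the separate minima.** We turn the invariants into lower bounds. Every diagram of $K_r$ has at least $|W_{-1}(K_r)|=r$ classical crossings, so $c_r(K_r)=r$. Since $J_1(K_r)\ne0$ and $J_2(K_r)\ne0$, every diagram has a crossing of type $\alpha_1$ and a crossing of type $\alpha_2$, so $c_{\alpha_1}(K_r)=c_{\alpha_2}(K_r)=1$. Thus
$$c_r(K_r)+\sum_ic_{\alpha_i}(K_r)=r+2. \tag{14}$$

**Step 5: failure of the equality, and the gap.** For $r=2$ the contradiction is visible already with Proposition 3. If (2) were an equality for $K_2$, some diagram would have exactly one crossing of type $\alpha_1$, exactly one of type $\alpha_2$ and no other virtual crossing, and then $2=|J_1(K_2)|\le1$. So the equality fails, for every $k\ge2$. For general $r$, apply Corollary 10 with $\max_i|J_i(K_r)|=r$ and $c_r(K_r)=r$: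
$$r+\lceil2\sqrt r\,\rceil\le c_t(K_r)\le3r .$$
Subtracting (14), the difference of the two sides of (2) is at least $\lceil2\sqrt r\,\rceil-2$. For $r\ge2$ we have $2\sqrt r\ge2\sqrt2>2$, so this is at least $1$, and it tends to infinity with $r$. This proves Theorem 6 except for $c_t(K_2)=5$.

## 8. A diagram of $K_2$ with five crossings

For $r=2$ the lower bound is $2+\lceil2\sqrt2\,\rceil=2+3=5$, while the diagrams used so far have $3r=6$ crossings. We save one crossing.

**Step 1: bring the two letters $b_1$ to both sides of $\sigma_1$.** The word for $K_2$ is $\sigma_1\sigma_2\,b_1a_2b_2b_1$. Permute it cyclically to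
$$b_1\,\sigma_1\,\sigma_2\,b_1\,a_2\,b_2 .$$
Name the crossings from bottom to top $\ell$ (the lower $b_1$), $c_1$, $c_2$, $u$ (the upper $b_1$), $v$ (the letter $a_2$), $d$ (the letter $b_2$). Starting at the bottom in position $1$, the knot passes
$$p_\ell,\ q_{c_1},\ p_u,\ p_v,\ q_d,\ q_\ell,\ p_{c_1},\ p_{c_2},\ q_v,\ p_d,\ q_{c_2},\ q_u . \tag{15}$$

**Step 2: find an empty triangle.** The letters of index $1$ are $\ell,c_1,u$. So the innermost face $F_0$ of the closure, between position $1$ and the innermost closing arc, is an empty disk with three edges:

* $S_l$, from $\ell$ to the left input of $c_1$ (between $q_\ell$ and $p_{c_1}$ in (15));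
* $S_u$, from the left output of $c_1$ to $u$ (between $q_{c_1}$ and $p_u$);
* the closing arc from $u$ to $\ell$ (between $q_u$ and $p_\ell$).

Let $X$ be the arc of the knot that starts at a point $P$ in position $2$ just before $u$, crosses $S_u$'s strand at $u$, follows the closing arc, crosses $S_l$'s strand at $\ell$, and ends at a point $Q$ in position $2$ just after $\ell$. Its two crossings $u,\ell$ are both of type $\alpha_2$. No letter lies between $\ell$ and $\sigma_1$, so from $Q$ the knot runs directly into the right input of $c_1$.

**Step 3: put $X$ next to $c_1$.** Let $B$ be a small disk around $c_1$. Four legs leave $B$: on the left, $S_l$ (below) and $S_u$ (above); on the right, the right input edge, coming from $Q$ (below), and the right output edge, leading to $c_2$ (above). Since $F_0$ is empty, a planar isotopy shrinks it: slide $u$ down along $S_u$, slide $\ell$ up along $S_l$, and pull the closing arc across $F_0$. Afterwards $X$ runs alongside the left boundary arc of $B$. It starts at $P$ just above $B$, between $S_u$ and the right output edge; it crosses exactly $S_u$ just above $B$ and $S_l$ just below $B$; and it ends at $Q$ just below $B$, between $S_l$ and the right input edge. From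 $Q$ the knot turns around and goes up along the right input edge into $B$.

**Step 4: detour to the right side.** The tangle in $B$ is a $(2,2)$-tangle, with two legs through its left boundary arc and two through its right one, and both crossings of $X$ have type $\alpha_2$. The detour move puts $X$ on the right side of $B$: from $P$ it crosses the right output edge at a new crossing $t$, runs down the right side of $B$, crosses the right input edge at a new crossing $s$, and arrives at $Q$. Both $t$ and $s$ have type $\alpha_2$; the crossings $u$ and $\ell$ are gone.

**Step 5: delete a loop.** From $s$ the knot goes left to $Q$, turns around, and goes up the right input edge, through $s$ again, into $B$. The part between the two passages through $s$ is a small loop next to $B$ whose only crossing is $s$, a virtual self-crossing of a single type. Delete it.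

**Step 6: count.** The remaining crossings are $c_1,c_2$ (classical), $v$ (type $\alpha_1$), and $d,t$ (type $\alpha_2$). These are five, so $c_t(K_2)\le5$. With the lower bound, $c_t(K_2)=5$, whereas $c_r(K_2)+\sum_ic_{\alpha_i}(K_2)=2+1+1=4$. This completes the proof of Theorem 6. $\blacksquare$

We can test the new diagram against Proposition 9. In (15), remove the passages of $u$ and $\ell$. The arc $X$, between $q_{c_2}$ and $q_{c_1}$, now passes through $t$, and so does the right output edge, between $p_{c_1}$ and $p_{c_2}$. At $t$ the arc $X$ crosses the right output edge from its left to its right, so $p_t$ is on $X$. The new list is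
$$p_t,\ q_{c_1},\ p_v,\ q_d,\ p_{c_1},\ q_t,\ p_{c_2},\ q_v,\ p_d,\ q_{c_2}.$$
From it we read $\langle c_1,v\rangle=\langle c_2,v\rangle=-1$, so $J_1=-2$ as it should be. We also read $\langle v,d\rangle=-1$ (order $p_v,q_d,q_v,p_d$) and $\langle v,t\rangle=-1$ (order $p_v,q_t,q_v,p_t$). So $\sum_w\langle v,w\rangle=-2=J_1$, and the bound $|J_1|\le n_1n_2=1\cdot2$ is attained.
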